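\title{Dense quadratic points on a double plane branched in degree ten}

\begin{abstract}
A double cover $\pi\colon X\to\mathbb{P}^2$ over a number field has quadratic points for a trivial reason: they lie over the rational points of the plane. We study the quadratic points whose image is again quadratic. They are Zariski dense, over every number field, on the surface $w^2=x^{10}+y^{10}+x^4z^6+xyz^8$, which has branch degree $10$ and one $A_1$ point as its only singularity. Conversely, for canonical singularities and branch degree $2d\ge 10$, density forces either a subvariety of $\operatorname{Sym}^2X$ of general type with dense rational points, or $d=5$ and a singular branch curve. Under the Bombieri--Lang conjecture, degree $10$ is therefore maximal and no smooth example of degree $10$ exists.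
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $k$ be a number field. For a closed point $x$ of a variety $X$ over $k$, let $k(x)$ be its residue field and $\deg(x)=[k(x):k]$; the point is \emph{quadratic} if $\deg(x)=2$. A \emph{double cover} $\pi\colon X\to\mathbb{P}^2$ is a finite morphism of degree $2$ over $k$, and $B\subset\mathbb{P}^2$ denotes its branch divisor. For a quadratic point $x\in X$, the field $k(\pi(x))\subseteq k(x)$ is either $k$ or $k(x)$.

Points of the first kind say little about $X$. Suppose that $B$ is reduced of degree $2d\ge6$, and let $\ell$ be a line over $k$ meeting $B$ in $2d$ distinct points. Then $\pi^{-1}(\ell)$ is a smooth curve of genus $d-1\ge2$. By Faltings' theorem (a smooth projective geometrically integral curve of genus at least $2$ has finitely many $k$-points), the fiber over all but finitely many $P\in\ell(k)$ is a single quadratic point. There are infinitely many such lines, so these points are always Zariski dense. The interesting set is what remains: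
\[
\mathcal{Q}(X)=\{x\in X:\ \deg(x)=2\ \text{and}\ k(\pi(x))=k(x)\}.
\]
The following question comes from \cite{CCPV}. \emph{Are there a number field $k$ and a double cover $\pi\colon X\to\mathbb{P}^2$ over $k$, branched over a divisor of degree $10$, such that $X$ has canonical singularities and $\mathcal{Q}(X)$ is Zariski dense in $X$?} The answer is sought unconditionally. A stronger version asks the same with $X$ smooth.

To guess the answer, view a quadratic point with conjugates $x_1,x_2\in X(\bar{k})$ as a rational point $x_1+x_2$ of the symmetric square $\operatorname{Sym}^2X$. The \emph{Bombieri--Lang conjecture} says that a positive-dimensional geometrically integral variety of general type over a number field $k$ does not have a Zariski dense set of $k$-points. In branch degree $10$ the fourfold $\operatorname{Sym}^2X$ is of general type (Proposition~\ref{prop:big} applies to it), so its rational points should accumulate on proper subvarieties that are not of general type. The trivial points fill one of them, the plane of fibers $\pi^{-1}(P)$. Density of $\mathcal{Q}(X)$ needs a second one whose pairs sweep out $X$, and one would guess that there is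 none. One would also guess that canonical singularities change nothing, since they impose no condition on canonical forms. For smooth $X$ the first guess is right, conditionally; the second guess is wrong.

\begin{theorem}\label{thm:A}
Let $f=x^{10}+y^{10}+x^4z^6+xyz^8$ and $X=\{w^2=f(x,y,z)\}\subset\mathbb{P}(1,1,1,5)$, with $\pi(x:y:z:w)=(x:y:z)$. The only singularity of $X$ is an $A_1$ point over $(0:0:1)$; in particular $X$ has canonical singularities. For every number field $k$, the set $\mathcal{Q}(X_k)$ is Zariski dense in $X_k$.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $k$ be a number field, $d\ge5$, and $\pi\colon X\to\mathbb{P}^2$ a double cover over $k$ branched over a curve $B$ of degree $2d$, with $X$ having canonical singularities. If $\mathcal{Q}(X)$ is Zariski dense, then at least one of the following holds.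
\begin{itemize}
\item[(a)] There is a closed geometrically integral $k$-subvariety $Z\subset\operatorname{Sym}^2X$ with $2\le\dim Z\le4$, of general type, with $Z(k)$ Zariski dense.
\item[(b)] $d=5$ and $B$ is singular. More precisely, $B$ has a $k$-rational singular point, or a component of degree at least $2$ that is defined over $k$, geometrically irreducible and of geometric genus at most $1$.
\end{itemize}
\end{theorem}

Both theorems are unconditional.

\begin{corollary}\label{cor:BL}
Assume the Bombieri--Lang conjecture.
\begin{itemize}
\item[(1)] For $X$ smooth and branch degree $10$, the set $\mathcal{Q}(X)$ is never dense.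
\item[(2)] For branch degree $2d\ge12$ and $X$ with canonical singularities, $\mathcal{Q}(X)$ is never dense.
\end{itemize}
\end{corollary}

So the question has the answer yes, and under the conjecture Theorem~\ref{thm:A} is optimal: degree $10$ is maximal, and one $A_1$ point is the mildest possible singularity. The smooth version is not settled unconditionally here.

Both proofs run through lines. If $x\in\mathcal{Q}(X)$, the two conjugates of $\pi(x)$ are distinct and span a line $\ell$ over $k$, so $x$ lies on the double cover $\pi^{-1}(\ell)$ of $\ell$. Section~\ref{sec:planes} computes the genus of these curves, and Section~\ref{sec:even} shows on one curve where the points come from and why $10$ is the critical degree. Sections \ref{sec:elliptic} and~\ref{sec:A} prove Theorem~\ref{thm:A}; Sections \ref{sec:trace}--\ref{sec:end} prove Theorem~\ref{thm:B}.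

\medskip\noindent\emph{Conventions.} A \emph{general} point is a point of a suitable dense Zariski open set. The genus of a curve is that of its smooth projective model. A line bundle $L$ on a smooth projective variety $W$ is \emph{big} if the sections of some power of $L$ define a rational map that is generically finite onto its image; equivalently, $mL=A+D$ with $m>0$, $A$ ample and $D$ effective. A geometrically integral variety is \emph{of general type} if the canonical bundle of a smooth projective model over $\bar{k}$ is big.

\section{Double planes and the curves over lines}\label{sec:planes}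

Let $\pi\colon X\to\mathbb{P}^2$ be a double cover with $X$ normal, in characteristic $0$. A normal surface is Cohen--Macaulay, so $\pi$ is flat; the trace splits $\pi_*\mathcal{O}_X=\mathcal{O}\oplus\mathcal{O}(-d)$, and the multiplication gives an equation
\[
X=\{w^2=f(x,y,z)\}\subset\mathbb{P}(1,1,1,d),\qquad B=\{f=0\},\qquad \deg f=2d .
\]
The surface misses the point $(0:0:0:1)$, so the charts $x=1$, $y=1$, $z=1$ cover it. By the Jacobian criterion its singular points are those with $w=0$ and $df=0$: the map $\pi$ is a bijection from $\operatorname{Sing}X$ to $\operatorname{Sing}B$. By Serre's criterion a surface $w^2=f$ is normal exactly when it has finitely many singular points, that is, when $f$ is squarefree. Then $f$ is not a square over $\bar{k}$ (for $d\ge1$), and $X$ is geometrically integral.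

The sections of the canonical sheaf $\omega_X$ of a normal surface are the rational $2$-forms that are regular on the smooth locus. If $\omega_X$ is invertible, $X$ has \emph{canonical singularities} when each local generator of $\omega_X$ remains regular on a resolution $\tilde{X}\to X$. This does not depend on the resolution, so the generator then has no pole along any divisor on any normal surface proper and birational over $X$. An \emph{$A_1$ point} is a hypersurface singularity whose equation has a nondegenerate quadratic part.

\begin{lemma}\label{lem:plane}
Let $f$ be squarefree and $\Omega=x\,dy\wedge dz-y\,dx\wedge dz+z\,dx\wedge dy$.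
\begin{itemize}
\item[(i)] $\omega_X\cong\pi^*\mathcal{O}(d-3)$, and $F\Omega/w$ is a section of $\omega_X$ for each form $F$ of degree $d-3$.
\item[(ii)] If $X$ has canonical singularities, then $\operatorname{mult}_PB\le3$ for all $P$.
\item[(iii)] Over a node of $B$, the surface $X$ has an $A_1$ point, and it is canonical.
\end{itemize}
\end{lemma}

\begin{proof}
(i) The form $F\Omega/w$ has weight $(d-3)+3-d=0$ and defines a rational $2$-form on $X$; in the chart $z=1$ it is $F\,dx\wedge dy/w$. From $2w\,dw=f_x\,dx+f_y\,dy$ we get
\[
\frac{dx\wedge dy}{2w}=\frac{dw\wedge dy}{f_x}=\frac{dx\wedge dw}{f_y}.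
\]
At a smooth point one of the denominators is nonzero, and the two functions in its numerator are local coordinates. So $dx\wedge dy/w$ generates $\omega_X$ in this chart. In the other charts $\Omega$ restricts to $dy\wedge dz$ and $-dx\wedge dz$, and the same computation applies.

(ii) Let $P=(0,0)$ in the chart $z=1$, of multiplicity $m=2n+\epsilon$ with $\epsilon\in\{0,1\}$. Blow up $P$: put $y=xy'$, so $f=x^mf'(x,y')$ with $x\nmid f'$, and put $w=x^nw'$. The normal surface $X'\colon w'^2=x^{\epsilon}f'$ is a chart of a proper birational modification of $X$, and
\[
\frac{dx\wedge dy}{w}=x^{1-n}\,\frac{dx\wedge dy'}{w'} .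
\]
By the computation in (i), $dx\wedge dy'/w'$ generates $\omega_{X'}$, and $x$ vanishes along the exceptional curve. So there is a pole if $n\ge2$, that is, if $m\ge4$.

(iii) At a node $f=xy+(\text{order}\ge3)$ in suitable coordinates, and $w^2-xy$ is nondegenerate. Here $n=1$, $\epsilon=0$ and $f'=y'+x(\cdots)$, so $X'$ is smooth near $x=0$ and the generator is regular there. The second chart is obtained by exchanging $x$ and $y$.
\end{proof}

Now work over $\bar{k}$. For a line $\ell\not\subset B$ the binary form $f|_\ell$ has even degree, so the number of its zeros of odd order is even; write it as $2\gamma(\ell)+2$. In a coordinate $s$ on $\ell$ we have $f|_\ell=e(s)^2f_1(s)$ with $f_1$ squarefree. If $\gamma=\gamma(\ell)\ge0$, then $\deg f_1\in\{2\gamma+1,2\gamma+2\}$, the curve $\pi^{-1}(\ell)$ is irreducible, and its normalization is the smooth projective curve $C\colon w_1^2=f_1(s)$ of genus $\gamma$. Recall that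
\begin{equation}\label{eq:diff}
H^0(C,\Omega^1_C)=\{c(s)\,ds/w_1:\ \deg c\le\gamma-1\}.
\end{equation}
For a point $P$ let $P^\vee\subset(\mathbb{P}^2)^\vee$ be the pencil of lines through $P$. For an irreducible curve $B_1$ of degree at least $2$ let $B_1^\vee$ be its dual curve, the closure of the set of tangent lines at smooth points. In characteristic $0$, $B_1^\vee$ is an irreducible curve, the Gauss map $B_1\dashrightarrow B_1^\vee$ is birational, $(B_1^\vee)^\vee=B_1$ (biduality), and $B_1$ has finitely many flexes.

\begin{lemma}\label{lem:lines}
Let $f$ be squarefree.
\begin{itemize}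
\item[(i)] If $\operatorname{mult}_PB=m$, then $\gamma(\ell)=d-1-\lfloor m/2\rfloor$ for general $\ell\in P^\vee$.
\item[(ii)] If $B_1$ is a component of $B$ of degree at least $2$, then $\gamma(\ell)=d-2$ for general $\ell\in B_1^\vee$.
\item[(iii)] Let $\Lambda\subset(\mathbb{P}^2)^\vee$ be an irreducible curve with $\gamma(\ell)\ne d-1$ for general $\ell\in\Lambda$. Then $\Lambda=P^\vee$ with $P\in\operatorname{Sing}B$, or $\Lambda=B_1^\vee$ with $B_1$ as in \textup{(ii)}.
\end{itemize}
\end{lemma}

\begin{proof}
(i) A general $\ell\in P^\vee$ is not in the tangent cone, so $f|_\ell$ vanishes to order $m$ at $P$. It avoids the other singular points of $B$. Projection from $P$ is nonconstant and separable on each component other than a line through $P$, so it ramifies at finitely many points, and the remaining $2d-m$ zeros are simple. The number of odd zeros is $2d-m$ for $m$ even and $2d-m+1$ for $m$ odd, that is, $2d-2\lfloor m/2\rfloor$.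

(ii) By biduality $B_1^\vee$ is not a line and differs from the duals of the other components. So a general $\ell\in B_1^\vee$ misses $\operatorname{Sing}B$ and is transverse to the other components. It is tangent to $B_1$ at only one point, since the Gauss map is birational, and that point is not a flex. Thus $f|_\ell$ has one double zero and $2d-2$ simple zeros.

(iii) A line $\ell\not\subset B$ with $\gamma(\ell)\neq d-1$ has a multiple zero of $f|_\ell$, so it passes through a singular point or is tangent to $B$ at a smooth point, which lies on a component of degree at least $2$. Hence infinitely many points of $\Lambda$ lie on the finite union of the irreducible curves $P^\vee$ and $B_1^\vee$, and $\Lambda$ is one of them.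
\end{proof}

\section{Even curves and the number ten}\label{sec:even}

On a curve $w^2=\Phi(z)$ we want infinitely many quadratic points at which $z$ itself is quadratic. An even $\Phi$ provides a second double cover, and its fibers over rational points are such points.

\begin{lemma}\label{lem:even}
Let $F\in k[u]$ be squarefree of degree $n\ge3$ with $F(0)\ne0$. If $w^2=F(u)$ has infinitely many solutions $(u,w)\in k^2$, then $u$ is not a square in $k$ for infinitely many of them.
\end{lemma}

\begin{proof}
The roots of $F$ are distinct and nonzero, so $F(z^2)$ is squarefree of degree $2n$, and $H\colon w^2=F(z^2)$ has genus $n-1\ge2$. A solution with $u=z^2$, $z\in k$, comes from the point $(z,w)\in H(k)$, and $H(k)$ is finite by Faltings' theorem.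
\end{proof}

The curve $H$ has genus $\gamma=n-1$, and its quotient $G\colon w^2=F(u)$ by $z\mapsto-z$ has genus $\lfloor(n-1)/2\rfloor=\lfloor\gamma/2\rfloor$. By Faltings' theorem the hypothesis of the lemma requires $\lfloor\gamma/2\rfloor\le1$, so $\gamma\le3$. To use this on a whole pencil of lines, take $f$ even in $z$ and the lines through $P=(0:0:1)$. If $m=\operatorname{mult}_PB$, Lemma~\ref{lem:lines} turns $\gamma\le3$ into
\[
d\le 4+\lfloor m/2\rfloor .
\]
For smooth $B$ this stops at branch degree $8$. Canonical singularities allow $m\le3$, hence $d\le5$, and $d=5$ needs a singular point at the center of the pencil: a node absorbs two of the ten branch points of each line. Theorem~\ref{thm:A} realizes this extreme case. The proof of Theorem~\ref{thm:B} shows that the inequality $\lfloor\gamma/2\rfloor\le1$ is forced in general, unless a variety of general type carries the points.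

For the $f$ of Theorem~\ref{thm:A}, the line $y=tx$ with $x=1$ gives $F(u)=tu^4+u^3+1+t^{10}$. The curve $G$ needs rational points to start from. Its two points over $u=\infty$, which correspond to the node, are rational when $t$ is a square. So we take $t=r^2$, move these points to the finite plane by $v=1/u$, $\zeta=w/u^2$, and show that their difference has infinite order.

\section{A curve of genus one with infinitely many points}\label{sec:elliptic}

\begin{proposition}\label{prop:G}
Let $k$ be a number field and $p$ an odd prime unramified in $k$. Let $r,Q$ be positive integers with $p\mid r$. Then $\Phi(v)=Qv^4+v+r^2$ is squarefree, and the smooth projective curve $G\colon\zeta^2=\Phi(v)$, of genus $1$, has infinitely many $k$-points.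
\end{proposition}

\begin{proof}
A common root of $\Phi$ and $\Phi'=4Qv^3+1$ is a root of $4\Phi-v\Phi'=3v+4r^2$, and $\Phi'(-4r^2/3)=1-256Qr^6/27\ne0$. So $\Phi$ is squarefree.

\emph{Weierstrass form.} Let $P_\pm=(0,\pm r)\in G(k)$; the function $v$ is a local parameter at both. To make $P_+$ the origin we need a function with a double pole at $P_+$ and no other pole. Near $P_-$ we have $\zeta=-r-v/(2r)+O(v^2)$, which suggests dividing $\zeta+r+v/(2r)$ by $v^2$. Put $s=\zeta+r$, $A=2rs+v$ and
\[
T=\frac{A}{v^2},\qquad Y=\frac{2rA+vs}{v^3}.
\]
The equation of $G$ reads $s(s-2r)=Qv^4+v$, that is, $Qv^4=s^2-A$. Therefore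
\begin{align*}
v^6\,(T^3-4Qr^2T+Q)&=A^3-4r^2A(s^2-A)+v^2(s^2-A),\\
v^6\,Y^2&=4r^2A^2+4rAvs+v^2s^2 .
\end{align*}
The second line minus the first is $A\,(4rvs+4r^2s^2+v^2-A^2)=0$. So $(T,Y)$ defines a morphism $\varphi\colon G\to E$ over $k$ to the curve
\[
E\colon Y^2=T^3-4Qr^2T+Q,
\]
which is elliptic because its discriminant is $16Q^2(256Qr^6-27)\ne0$.

The poles of $T$ lie over $v=0$ or $v=\infty$. At $P_+$ we have $A=4r^2\neq0$, a double pole. At $P_-$ we have $s/v=(Qv^3+1)/(s-2r)\to-1/(2r)$, so $T=(s/v)^2-Qv^2$ is regular with value $1/(4r^2)$. At the two points over $v=\infty$ we have $\zeta/v^2\to\pm\sqrt{Q}$, so $T\to\pm2r\sqrt{Q}$ is finite. Thus $T$ has degree $2$ on $G$. It also has degree $2$ on $E$, so $\deg\varphi=1$ and $\varphi$ is an isomorphism. The point $R=\varphi(P_-)\in E(k)$ has $T(R)=1/(4r^2)$.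

\emph{Infinite order.} A torsion point on an integral Weierstrass model is nearly integral, and $R$ is not. Precisely \cite[Thm.~VIII.7.1]{Sil}: on an elliptic curve given by a Weierstrass equation with coefficients in $\mathcal{O}_k$, a $k$-point of exact order $m\ge2$ has integral coordinates if $m$ is not a prime power; if $m=\ell^n$ with $\ell$ prime, then
\[
\operatorname{ord}_{\mathfrak{v}}(T)\ge-2\left\lfloor\frac{\operatorname{ord}_{\mathfrak{v}}(\ell)}{\ell^n-\ell^{n-1}}\right\rfloor
\]
at every finite place $\mathfrak{v}$. Take $\mathfrak{v}\mid p$. For $\ell\ne p$ the bound is $0$. For $\ell=p$ we have $\operatorname{ord}_{\mathfrak{v}}(p)=1<p-1\le p^n-p^{n-1}$, since $p$ is unramified and odd, and the bound is again $0$. But $\operatorname{ord}_{\mathfrak{v}}(T(R))=-2\operatorname{ord}_{\mathfrak{v}}(r)<0$. So $R$ is not torsion, and $G(k)\cong E(k)$ is infinite.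
\end{proof}

\begin{example}\label{ex:point}
A third point of $G$ can be found by hand. The parabola $\zeta=r+v/(2r)-v^2/(8r^3)$ has $\zeta^2=r^2+v-v^3/(8r^4)+v^4/(64r^6)$, so it meets $G$ three times at $P_+$ and once more at $v=-8r^2/(64Qr^6-1)$. There $u=1/v$ is negative, hence not a square in $\mathbb{Q}$. For $r=1$, $Q=2$ this gives $u=-127/8$ and $w=\zeta u^2=15613/64$. Indeed $2+u^3+u^4=243765769/4096=(15613/64)^2$, so $(1:1:\sqrt{-254}/4:15613/64)$ is a point of $\mathcal{Q}(X)$ for the surface of Theorem~\ref{thm:A} over $\mathbb{Q}$. One point per line is not enough to conclude density; we use infinitely many on each.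
\end{example}

\section{Proof of Theorem~\ref{thm:A}}\label{sec:A}

\emph{Singularities.} The partial derivatives are
\[
f_x=10x^9+4x^3z^6+yz^8,\qquad f_y=10y^9+xz^8,\qquad f_z=2xz^5(3x^3+4yz^2).
\]
Suppose that all three vanish at a point of $\mathbb{P}^2$. If $z=0$, then $x=y=0$, which is impossible; so let $z=1$. If $x=0$, then $f_y=0$ gives $y=0$. If $x\ne0$, then $f_z=0$ gives $y=-\frac34x^3$. Now $f_y=0$ reads $x=10(\frac34)^9x^{27}$, so $x^{26}=(4/3)^9/10$, and $f_x=0$ reads $10x^9+\frac{13}{4}x^3=0$, so $x^6=-13/40$. Then $x^{78}=(x^{26})^3>0$ and $x^{78}=(x^6)^{13}<0$, a contradiction. So $(0:0:1)$ is the only singular point of $B$, and there $f=xy+(\text{order}\ge4)$ is a node. Hence $f$ is squarefree, $X$ is normal and geometrically integral, and Lemma~\ref{lem:plane}(iii) gives the first assertion. (By Lemma~\ref{lem:plane}(i), $\omega_X=\pi^*\mathcal{O}(2)$ is ample, so $X$ is of general type.)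

\emph{Density.} Fix $k$ and an odd prime $p$ unramified in $k$. Let $r$ be a positive multiple of $p$, let $Q=1+r^{20}$, and let $\ell_r$ be the line $y=r^2x$. Then $f(1,r^2,z)=F(z^2)$ with $F(u)=r^2u^4+u^3+Q=u^4\Phi(1/u)$. The roots of $\Phi$ are distinct and nonzero, so $F$ is squarefree of degree $4$, and $F(0)\neq0$. Each point of $G(k)$ with $v\ne0,\infty$ gives a solution $u=1/v$, $w=\zeta/v^2$ of $w^2=F(u)$. By Proposition~\ref{prop:G} and Lemma~\ref{lem:even}, $u$ is not a square in $k$ for infinitely many solutions $(u,w)\in k^2$. For these the closed point $(1:r^2:\sqrt{u}:w)$ of $X_k$ and its image $(1:r^2:\sqrt{u})$ both have residue field $k(\sqrt{u})$, so the point lies in $\mathcal{Q}(X_k)$. The curve $\pi^{-1}(\ell_r)$ is irreducible, since $\gamma(\ell_r)=3$, and it contains infinitely many points of $\mathcal{Q}(X_k)$. So the closure of $\mathcal{Q}(X_k)$ contains $\pi^{-1}(\ell_r)$ for every $r\in p\mathbb{Z}_{>0}$. These are infinitely many distinct curves on an irreducible surface, and the closure is $X_k$. \qed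

\begin{remark}\label{rem:noncanonical}
The degree bound of Corollary~\ref{cor:BL}(2) fails without the hypothesis on the singularities. For $d\ge6$ let $f=x^{2d}+y^{2d}+x^{2d-6}z^6+x^{2d-9}yz^8$. Then $f(1,r^2,z)=F(z^2)$ as above with $Q=1+r^{4d}$. The form $f$ is squarefree: a repeated factor involving $z$ would make $F(z^2)$ have a multiple root for all but finitely many $r$, and a repeated factor free of $z$ would be a repeated factor of $x^{2d}+y^{2d}$. So $X$ is normal, and the density argument applies unchanged. Here $B$ has multiplicity $2d-8\ge4$ at $(0:0:1)$.
\end{remark}

\section{Traces of differential forms}\label{sec:trace}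

To prove Theorem~\ref{thm:B} we must bound from below the complexity of a variety that parametrizes unordered pairs of points. A form $\eta$ on the ambient variety has two pullbacks to the space of ordered pairs, and their sum is symmetric. The first lemma makes it a regular form downstairs; the second carries out the method for curves. In this section the ground field $\bar{k}$ is algebraically closed of characteristic $0$.

\begin{lemma}\label{lem:descent}
Let $h\colon V\to W$ be a generically finite surjective morphism of smooth projective varieties.
\begin{itemize}
\item[(i)] If $\eta$ is a rational $p$-form on $W$ and $h^*\eta$ is regular, then $\eta$ is regular.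
\item[(ii)] Suppose $\deg h=1$, or $\deg h=2$ with birational covering involution $\tau$. A regular $p$-form on $V$, invariant under $\tau$ in the second case, is $h^*\eta$ for a unique regular $p$-form $\eta$ on $W$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Since $\Omega^p_W$ is locally free and $W$ is normal, it suffices to exclude a pole along each prime divisor $D\subset W$. The divisor $h^*D$ maps onto $D$, so one of its components $D'$ does. Let $u,v$ be uniformizers of $\mathcal{O}_{W,D}$ and $\mathcal{O}_{V,D'}$, and write $h^*u=\varepsilon v^e$ with $\varepsilon$ a unit. Choose $y_2,\dots,y_n\in\mathcal{O}_{W,D}$ restricting to a transcendence basis of $\bar{k}(D)$. As $\bar{k}(D')/\bar{k}(D)$ is finite and separable, $du,dy_i$ is a basis of $\Omega^1_W$ at $D$ and $dv,h^*dy_i$ is a basis of $\Omega^1_V$ at $D'$. We have $h^*du=v^{e-1}\kappa$ with $\kappa=e\varepsilon\,dv+v\,d\varepsilon$, and $\kappa,h^*dy_i$ is again a basis, because $e\varepsilon$ is a unit. Write $\eta=\sum a_I\,du\wedge dy_I+\sum b_J\,dy_J$. Regularity of $h^*\eta$ means $e\operatorname{ord}_D(b_J)\ge0$ and $e\operatorname{ord}_D(a_I)\ge-(e-1)>-e$. The orders are integers, so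 they are nonnegative.

(ii) The rational $p$-forms on $V$ are $\bar{k}(V)\otimes_{\bar{k}(W)}\Omega^p_{\bar{k}(W)}$, and the invariant ones are those of $W$. Apply (i).
\end{proof}

\begin{lemma}\label{lem:genus}
Let $C\colon w_1^2=f_1(s)$ be as in \eqref{eq:diff}, of genus $\gamma\ge1$. Let $h\colon G'\to G$ and $p_1,p_2\colon G'\to C$ be nonconstant morphisms of smooth projective curves with $s\circ p_2=-s\circ p_1$. Assume that $h$ is an isomorphism, or that $\deg h=2$ and the covering involution exchanges $p_1$ and $p_2$. Then $g(G)\ge\lfloor\gamma/2\rfloor$.
\end{lemma}

\begin{proof}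
By Lemma~\ref{lem:descent}(ii), $\eta\mapsto p_1^*\eta+p_2^*\eta$ defines a linear map $H^0(C,\Omega^1_C)\to H^0(G,\Omega^1_G)$. Let $\mathcal{K}$ be its kernel, viewed through \eqref{eq:diff} as a space of polynomials of degree at most $\gamma-1$. Put $s_1=s\circ p_1$. The form $c(s)\,ds/w_1$ maps to
\[
\left(\frac{c(s_1)}{w_1\circ p_1}-\frac{c(-s_1)}{w_1\circ p_2}\right)ds_1 ,
\]
so every nonzero $c\in\mathcal{K}$ satisfies $c(s_1)/c(-s_1)=(w_1\circ p_1)/(w_1\circ p_2)$. The right side does not depend on $c$, and $s_1$ is transcendental over $\bar{k}$, so the rational function $c(s)/c(-s)$ is the same for all nonzero $c\in\mathcal{K}$. If $\mathcal{K}$ contains a nonzero odd polynomial, this function is $-1$, all of $\mathcal{K}$ is odd, and $\dim\mathcal{K}\le\lfloor\gamma/2\rfloor$. Otherwise $c\mapsto c(s)+c(-s)$ embeds $\mathcal{K}$ in the even polynomials of degree at most $\gamma-1$, a space of dimension $\lceil\gamma/2\rceil$. In both cases $g(G)\ge\gamma-\lceil\gamma/2\rceil=\lfloor\gamma/2\rfloor$.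
\end{proof}

The even curves of Section~\ref{sec:even} give equality: take $G'=C=H$, $p_1$ the identity and $p_2(z,w)=(-z,w)$; then $\mathcal{K}$ consists of all even polynomials.

\section{A subvariety of the symmetric square and its $2$-forms}\label{sec:Z}

From now on the hypotheses of Theorem~\ref{thm:B} hold and $\mathcal{Q}(X)$ is dense. Let $j$ be the swap of $X\times X$, let $p_1,p_2$ be the projections, and let $\rho\colon X\times X\to\operatorname{Sym}^2X=(X\times X)/j$ be the quotient, a finite morphism of projective varieties over $k$. For $x\in\mathcal{Q}(X)$ with conjugates $x_1,x_2$, the pair $x_1+x_2$ is fixed by $\operatorname{Gal}(\bar{k}/k)$, so it is a $k$-point. Let $S$ be the set of these points.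

\begin{proposition}\label{prop:Z}
There is a geometrically integral closed $k$-subvariety $Z\subset\operatorname{Sym}^2X$ in which $S\cap Z$ is dense, and an irreducible component $V'$ of $\rho^{-1}(Z)_{\bar{k}}$ mapping onto $Z_{\bar{k}}$, such that
\begin{itemize}
\item[(1)] $p_1(V')=p_2(V')=X_{\bar{k}}$, so $2\le\dim Z\le4$;
\item[(2)] $\pi p_1\ne\pi p_2$ at a general point of $V'$;
\item[(3)] either $jV'=V'$ and $V'\to Z_{\bar{k}}$ has degree $2$, or $jV'\ne V'$ and it is birational.
\end{itemize}
\end{proposition}

\begin{proof}
The closed set $p_1(\rho^{-1}(\overline{S}))$ contains $\mathcal{Q}(X)$, so it is $X$. As $X$ is irreducible, $p_1(\rho^{-1}(Z))=X$ for some irreducible component $Z$ of $\overline{S}$, taken reduced. The complement in $Z$ of the other components is open in $\overline{S}$, so $S\cap Z$ is dense in $Z$. The Galois group permutes the geometric components of $Z$ transitively, so each $k$-point lies on all of them; density of $Z(k)$ leaves only one.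

Let $V'$ be a component of $\rho^{-1}(Z)_{\bar{k}}$ mapping onto $Z_{\bar{k}}$. The fibers of $\rho$ are the orbits of $j$, so $\rho^{-1}(Z)_{\bar{k}}=V'\cup jV'$. For $x\in\mathcal{Q}(X)$ the point $\pi(x)$ is not rational, so $\pi(x_1)\ne\pi(x_2)$. Hence the closed subset of $V'$ where $\pi p_1=\pi p_2$ contains no point over $S\cap Z$, and (2) holds. A general point of $Z$ has two preimages in $X\times X$; both lie on $V'$ if $jV'=V'$, and exactly one does otherwise. This gives (3), in characteristic $0$.

For (1), we know $p_1(V')\cup p_2(V')=X_{\bar{k}}$, so one of the two sets is $X_{\bar{k}}$. If $jV'=V'$ they are equal. Let $jV'\ne V'$, and choose $x_1+x_2\in S\cap Z$ outside $\rho(V'\cap jV')$, numbered so that $(x_1,x_2)\in V'$ and $(x_2,x_1)\notin V'$. A Galois element $\mathfrak{g}$ that exchanges $x_1$ and $x_2$ does not preserve $V'$, so $\mathfrak{g}V'=jV'$. Then $p_2(V')=p_1(jV')=\mathfrak{g}\,p_1(V')$, and both sets are $X_{\bar{k}}$.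
\end{proof}

By (2), sending $x_1+x_2$ to the line through $\pi(x_1)$ and $\pi(x_2)$ is a rational map $Z\dashrightarrow(\mathbb{P}^2)^\vee$ over $k$, the \emph{line map}. The closure $\Lambda$ of its image is a geometrically irreducible $k$-variety.

Until Section~\ref{sec:end} we work over $\bar{k}$ and use only (1)--(3). Let $\tilde{X}\to X$ and $W\to Z$ be resolutions. Let $V$ be a smooth projective model of $V'$ on which the induced maps $h\colon V\to W$ and $p_1,p_2\colon V\to\tilde{X}$ are morphisms. If $\deg h=2$, the covering involution is induced by $j$ and exchanges $p_1$ and $p_2$. Let $a,b\colon V\to\mathbb{P}^2$ be the composites of $p_1,p_2$ with $\pi$. They are dominant, $a\ne b$ at a general point, and $(a,b)$ is generically finite onto its image because $\pi\times\pi$ is finite. We also regard $a$ and $b$ as column vectors over $\bar{k}(V)$ with last coordinate $1$.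

Here the hypotheses enter. Since $d\ge5$, there is a nonzero form $g$ of degree $d-5$. In the chart $z=1$ put $\theta=g\,dx\wedge dy/w$. For each quadratic form $q$ in $x,y,z$, the form $q\theta$ is a section of $\omega_X$ by Lemma~\ref{lem:plane}(i), and it is regular on $\tilde{X}$ because $X$ is canonical. Put $\alpha=p_1^*\theta$ and $\beta=p_2^*\theta$; they are nonzero because $p_1,p_2$ are dominant. By Lemma~\ref{lem:descent}(ii) there are \emph{trace forms} $\eta_q\in H^0(W,\Omega^2_W)$ with
\begin{equation}\label{eq:trace}
h^*\eta_q=p_1^*(q\theta)+p_2^*(q\theta)=q(a)\,\alpha+q(b)\,\beta .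
\end{equation}
We use quadratic forms because conics separate any three points of the plane; lines do not. Two cases show what the trace forms see.

\begin{example}\label{ex:trace}
(i) On the plane of fibers of $\pi$, condition (2) fails: $p_2$ is $p_1$ followed by $w\mapsto-w$, so $a=b$, $\beta=-\alpha$, and all $\eta_q$ vanish. Condition (2) is where the requirement $k(\pi(x))=k(x)$ enters.

(ii) For the surface of Theorem~\ref{thm:A}, let $\iota(x:y:z:w)=(x:y:-z:w)$ and let $V'$ be the graph of $\iota$; the points found in Section~\ref{sec:A} lie on $Z=\rho(V')$. In the chart $z=1$, rescaling by $-1$ gives $\iota(x,y,w)=(-x,-y,-w)$, so $\beta=-\alpha$ for $g=1$, and $h^*\eta_q=(q(x,y,1)-q(-x,-y,1))\,\alpha$. This vanishes for $q=x^2,xy,y^2,z^2$ and equals $2x\alpha$, $2y\alpha$ for $q=xz,yz$. The trace forms define the map $(x:y)$ to the pencil through the node, whose general fiber is a curve $w^2=F(u)$ of genus one. Section~\ref{sec:surface} shows that every surface $Z$ not of general type looks like this.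
\end{example}

\section{Dimensions three and four}\label{sec:big}

\begin{proposition}\label{prop:big}
If $n=\dim Z\in\{3,4\}$, then $Z$ is of general type.
\end{proposition}

The difficulty is that the $\eta_q$ are not sections of $K_W$. We build from them a big line bundle $L$ inside $\mathcal{T}=(\Omega^1_W)^{\otimes4}$ and then transfer bigness to $K_W$. Recall that a divisor class is \emph{pseudo-effective} if it lies in the closure of the cone of effective classes in $N^1(W)_{\mathbb{R}}$; the big classes form the interior of this closed cone, so big plus pseudo-effective is big. For $W$ smooth projective over $\mathbb{C}$ we use the following.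
\begin{itemize}
\item[(U)] If $K_W$ is not pseudo-effective, then $W$ is uniruled \cite{BDPP}.
\item[(F)] If $W$ is uniruled, a general point lies on a free rational curve: a nonconstant $\phi\colon\mathbb{P}^1\to W$ with $\phi^*T_W$ a sum of line bundles of degree at least $0$.
\item[(Q)] If $K_W$ is pseudo-effective, every torsion-free quotient of $(\Omega^1_W)^{\otimes m}$ has pseudo-effective determinant \cite{CP}.
\end{itemize}

\begin{proof}
Plurigenera do not change under $\bar{k}\subset\mathbb{C}$, so we work over $\mathbb{C}$.

\emph{$\alpha$ and $\beta$ are independent over $\mathbb{C}(V)$.} At a general point $dp_1$ is surjective and $\theta$ is nondegenerate on the tangent plane of $\tilde{X}$, so the radical of the alternating form $\alpha$ is $\ker dp_1$, of dimension $n-2\ge1$; the radical of $\beta$ is $\ker dp_2$. If $\alpha$ and $\beta$ were proportional, these kernels would agree, and $d(p_1,p_2)$ would not be injective. But $(p_1,p_2)$ is birational onto its image.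

\emph{The bundle $L$.} View $2$-forms as alternating tensors and put $\delta_{q,q'}=\eta_q\otimes\eta_{q'}-\eta_{q'}\otimes\eta_q\in H^0(W,\mathcal{T})$. Expanding \eqref{eq:trace} gives
\[
h^*\delta_{q,q'}=\bigl(q(a)q'(b)-q'(a)q(b)\bigr)\,(\alpha\otimes\beta-\beta\otimes\alpha),
\]
and the last factor is nonzero by independence. As $q,q'$ run through a basis, the coefficients are the Pl\"ucker coordinates of the line through $\nu(a)$ and $\nu(b)$, where $\nu\colon\mathbb{P}^2\to\mathbb{P}^5$ is the Veronese embedding; they are not all zero since $a\ne b$. So the $\delta_{q,q'}$ span a line in the generic fiber of $\mathcal{T}$. Let $L\subset\mathcal{T}$ be the subsheaf of sections lying in this line. Then $\mathcal{T}/L$ is torsion-free, so $L$ is reflexive of rank one, hence a line bundle on the smooth variety $W$.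

\emph{$L$ is big.} The sections $\delta_{q,q'}$ of $L$ send a general point to the line through $\nu(a)$ and $\nu(b)$. This line determines $\{a,b\}$: for a third point $c$, the union of a line through $a$ and a line through $b$, both missing $c$, is a conic, and it defines a hyperplane containing $\nu(a),\nu(b)$ but not $\nu(c)$. Since $(a,b)$ is generically finite, so is this map.

\emph{$K_W$ is pseudo-effective.} Otherwise, write $mL=A+D$ with $A$ ample and $D$ effective. By (U) and (F) there is a free curve $\phi$ through a point outside $D$ at which $L$ is a subbundle of $\mathcal{T}$. Then $\deg\phi^*L>0$ and $\phi^*L\to\phi^*\mathcal{T}$ is nonzero, while $\phi^*\mathcal{T}$ is a sum of line bundles of degree at most $0$. This is impossible.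

\emph{$K_W$ is big.} We have $4n^3K_W=\det\mathcal{T}=L+\det(\mathcal{T}/L)$, which is big plus pseudo-effective by (Q).
\end{proof}

\section{Surfaces: an elliptic fibration and an involution on each line}\label{sec:surface}

\begin{proposition}\label{prop:surface}
Suppose $\dim Z=2$ and $Z$ is not of general type. Then $\Lambda$ is a curve, and $\gamma(\ell)\le3$ for general $\ell\in\Lambda$.
\end{proposition}

\begin{proof}
\emph{The map $\psi$.} Now the $\eta_q$ are sections of $K_W$, and $\alpha=\lambda\beta$ with $\lambda\in\bar{k}(V)^*$. Write $q(a)=a^TA_qa=\operatorname{tr}(A_q\,aa^T)$ with $A_q$ symmetric. This pairing identifies the dual of the space of quadratic forms with the symmetric $3\times3$ matrices, and \eqref{eq:trace} becomes $h^*\eta_q=\operatorname{tr}\bigl(A_q(\lambda aa^T+bb^T)\bigr)\beta$. So the $\eta_q$ define a rational map $\psi\colon W\dashrightarrow\mathbb{P}^5$ with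
\begin{equation}\label{eq:psi}
\psi\circ h=[\lambda aa^T+bb^T].
\end{equation}
Choose a proper closed subset $\Delta\subset W$ such that over $W\setminus\Delta$ the maps $W\to Z$ and $V\to V'$ are isomorphisms, $h$ is \'etale, the $\eta_q$ have no common zero, $a$ and $b$ are independent vectors, $\lambda$ is regular and nonzero, and \eqref{eq:psi} holds. There the matrix has rank exactly $2$, with column space spanned by $a$ and $b$, so the line map factors through $\psi$.

Since $K_W$ is not big, the image of $\psi$ has dimension at most $1$, and hence so has $\Lambda$. If $\Lambda$ were a point, $a$ would map into one line and would not be dominant. So $\Lambda$ and the image of $\psi$ are curves.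

\emph{The fibration.} The Kodaira dimension $\kappa(W)$ is the largest dimension of the image of a pluricanonical map, so $\kappa(W)=1$. By the classification of surfaces, $W$ then has a morphism onto a curve whose general fiber $G$ is a smooth curve of genus one. By adjunction $K_W|_G=K_G$ is trivial, so the $\eta_q|_G$ are constants. For $G\not\subset\Delta$ they are not all zero, and $\psi$ is constant on $G$, with value $[M]$. Let $U$ be the column space of $M$ and $\ell=\mathbb{P}(U)$. The general fibers cover a dense open subset of $W$, so all but finitely many lines of $\Lambda$ arise in this way. Fix such $G$ and $\ell$ with $\ell\not\subset B$. If $\gamma(\ell)\le0$ there is nothing to prove, so let $\gamma=\gamma(\ell)\ge1$.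

\emph{The involution.} Along $G$ the pair $a,b$ moves on the fixed line $\ell$, and $M$ ties $b$ to $a$. The matrix $M$ is a nondegenerate element of $\operatorname{Sym}^2U$, that is, a nondegenerate form on $U^*$; let $N$ be the inverse form on $U$. At a point over $G\setminus\Delta$, the matrix of $M$ for the basis $a,b$ of $U$ is proportional to $\operatorname{diag}(\lambda,1)$, so that of $N$ is proportional to $\operatorname{diag}(\lambda^{-1},1)$, and $N(a,b)=0$. Choose a basis $e_0,e_\infty$ of $U$ of isotropic vectors with $N(e_0,e_\infty)=1$, and let $s$ be the coordinate of the point $e_0+se_\infty$ of $\ell$. Then $N(e_0+se_\infty,e_0+s'e_\infty)=s+s'$, so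
\[
s(b)=-s(a)\quad\text{over } G\setminus\Delta .
\]
This is the symmetry $z\mapsto-z$ of Section~\ref{sec:even}, now forced on each line.

\emph{The genus.} Let $G'$ be the normalization of a component of $h^{-1}(G)$ that maps onto $G$. A general point of $G$ is a pair $x_1+x_2$, and its preimages in $V$ are among $(x_1,x_2)$ and $(x_2,x_1)$. So either $G'\to G$ is an isomorphism, or it has degree $2$ and its involution exchanges $p_1$ and $p_2$. If one of $a,b$ were constant on $G'$, so would be the other, and since $\pi$ is finite $G'$ would be contracted in $X\times X$; this is excluded because $V\to V'$ is an isomorphism over $W\setminus\Delta$. Hence $p_1,p_2$ map $G'$ onto $\pi^{-1}(\ell)$ and lift to its normalization $C$. Lemma~\ref{lem:genus} gives $\lfloor\gamma/2\rfloor\le g(G)=1$, so $\gamma\le3$.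
\end{proof}

\section{Proofs of Theorem~\ref{thm:B} and Corollary~\ref{cor:BL}}\label{sec:end}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Take $Z$ from Proposition~\ref{prop:Z}. If $Z$ is of general type, (a) holds. Otherwise $\dim Z=2$ by Proposition~\ref{prop:big}, and by Proposition~\ref{prop:surface} the variety $\Lambda$ is a curve whose general member has $\gamma(\ell)\le3<4\le d-1$. By Lemma~\ref{lem:lines}(iii), $\Lambda=P^\vee$ with $P\in\operatorname{Sing}B$, or $\Lambda=B_1^\vee$ for a component $B_1$ of $B_{\bar{k}}$ of degree at least $2$. In the first case $\operatorname{mult}_PB\in\{2,3\}$ by Lemma~\ref{lem:plane}(ii), the second use of canonical singularities. So in both cases Lemma~\ref{lem:lines} gives $\gamma(\ell)=d-2$ for general $\ell$, whence $d\le5$ and $d=5$.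

The curve $\Lambda$ is defined over $k$. If $\Lambda=P^\vee$, then $P$ is fixed by the Galois group, so it is a $k$-rational singular point of $B$. If $\Lambda=B_1^\vee$, then $B_1=\Lambda^\vee$ is defined over $k$ and geometrically irreducible. The line map $Z\dashrightarrow\Lambda$ is dominant and defined over $k$, and $Z(k)$ is dense, so $\Lambda(k)$ is infinite. The Gauss map $B_1\dashrightarrow\Lambda$ is birational over $k$, so Faltings' theorem gives geometric genus at most $1$ for $B_1$. In this case too $B$ is singular: a smooth plane curve of degree $10$ is geometrically irreducible by B\'ezout's theorem and has genus $9\cdot8/2=36$. So (b) holds.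
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:BL}]
The conjecture excludes (a). Alternative (b) fails for $d\ge6$, and it fails for smooth $X$ because $X$ is smooth exactly when $B$ is (Section~\ref{sec:planes}).
\end{proof}

\begin{thebibliography}{9}

\bibitem{BDPP}
Boucksom, Demailly, P\u{a}un, and Peternell, J. Algebraic Geom. \textbf{22} (2013).

\bibitem{CP}
Campana and P\u{a}un, Publ. Math. IH\'ES \textbf{129} (2019), 1--49.

\bibitem{CCPV}
Nathan Chen, Ben Church, Hector Pasten, and Isabel Vogt, \emph{Quadratic points on double planes}, arXiv:2511.01669 (2025).

\bibitem{Sil}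
Silverman, \emph{The Arithmetic of Elliptic Curves}.

\end{thebibliography}
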